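\title{Domino tilings of an odd square with one hole, modulo powers of two}

\begin{abstract}
Let $a(2k+1)$ be the number of domino tilings of the $(2k+1)\times(2k+1)$ board that leave exactly one square uncovered. We prove that $a(2k+1)=2^kc_k$ with $c_k\equiv1\pmod 8$ for all $k\ge0$, and that $8$ is the largest modulus with this property. The proof treats each position of the hole separately: the number of tilings is $2^k$ times an odd square when the hole is the center, and it is divisible by $2^{k+1}$ for every other hole. We also obtain congruences for weighted counts and a divisibility result for odd-by-odd rectangles.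
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $n=2k+1$ with $k\ge0$, and let $G$ be the $n\times n$ grid graph: its vertices are the pairs $(i,j)$ with $1\le i,j\le n$ (row $i$, column $j$), and two vertices are adjacent when they are at distance $1$. A \emph{perfect matching} of a graph is a set of edges that contains every vertex in exactly one edge. The graph $G$ has an odd number of vertices, so it has none. A \emph{near-perfect matching} is a set of edges that contains every vertex except one in exactly one edge and leaves the remaining vertex, the \emph{hole}, unmatched. Let $a(n)$ be the number of near-perfect matchings of $G$. Reading vertices as squares and edges as dominoes, $a(n)$ counts the domino tilings of the $n\times n$ board that leave exactly one square uncovered.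

It is known that $a(2k+1)$ is an odd multiple of $2^k$ for every $k\ge0$. Write $a(2k+1)=2^kc_k$ with $c_k$ odd. The question that we answer comes from the note of Byun and Goddard \cite{BG}: is $c_k\equiv1\pmod 8$ for all $k$?

To see what is behind the question, sort the matchings by their hole. Call $(i,j)$ \emph{black} if $i+j$ is even and \emph{white} otherwise. Every edge joins a black vertex to a white one, and there are $N+1$ black and $N=2k(k+1)$ white vertices, so the hole is always black. For a black vertex $v$ let $N_v$ be the number of perfect matchings of $G\setminus v$. Then
\begin{equation}\label{eq:sum}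
a(n)=\sum_{v\text{ black}}N_v .
\end{equation}
The center $o=(k+1,k+1)$ is black.

\begin{example}\label{ex:three}
For $k=0$ the board is the single vertex $o$, and $a(1)=N_o=1$. For $k=1$ the black vertices are $o$ and the four corners. The graph $G\setminus o$ is an $8$-cycle, so $N_o=2$. If $v$ is a corner, then $o$ is matched to one of the four white vertices. The boundary cycle without $v$ is a path on $7$ vertices with the white vertices in positions $1,3,5,7$; deleting one of them leaves paths with an even number of vertices, which have exactly one perfect matching. So $N_v=4$, and $a(3)=2+4\cdot4=18=2\cdot 9$.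
\end{example}

Thus $c_0=1$ and $c_1=9$. The residue $1$ modulo $8$ is the residue of every odd square, since $(2t+1)^2=4t(t+1)+1$, and a square is what one expects when a count splits into two mirror-image halves. The hole at the center is the one that respects every symmetry of the board. This suggests that $N_o$ is $2^k$ times an odd square and that the other holes contribute a multiple of $2^{k+3}$ to \eqref{eq:sum}. They come in groups of four under rotation, so it would be enough that each of them contributes a multiple of $2^{k+1}$, as in $18=2+4\cdot4$. Both guesses are correct.

\begin{theorem}\label{thm:main}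
For all $k\ge0$ we have $a(2k+1)=2^kc_k$ with $c_k\equiv1\pmod 8$. Moreover, $8$ is the largest $m$ such that $c_k\equiv1\pmod m$ for all $k$.
\end{theorem}

\begin{theorem}\label{thm:holes}
Let $k\ge0$.
\begin{enumerate}
\item[(a)] $2^{k+1}$ divides $N_v$ for every black vertex $v\ne o$.
\item[(b)] $N_o=2^kf_k^2$ for an odd integer $f_k$.
\end{enumerate}
So $2^k$ divides $N_v$ for every black $v$, and $N_v/2^k$ is odd if and only if $v=o$.
\end{theorem}

The proof does not use the known fact that $c_k$ is an odd integer; it proves it again. Theorem~\ref{thm:holes} also controls sums in which the holes carry weights, and the modulus grows with the rotational symmetry of the weights.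

\begin{theorem}\label{thm:weights}
Let $\omega$ be an integer-valued function on the black vertices of $G$. Then
\[
\sum_{v\text{ black}}\omega(v)N_v\equiv 2^k\omega(o)
\]
modulo $2^{k+1}$ in general, modulo $2^{k+2}$ if $\omega$ is invariant under the half-turn of the board, and modulo $2^{k+3}$ if $\omega$ is invariant under the quarter-turn. These exponents cannot be increased uniformly in $k$.
\end{theorem}

Color a $(2p+1)\times(2q+1)$ board in the same way. Again there is one more black vertex than there are white ones, the hole is black, and $N_v$ is defined as before. The divisibility by $2^k$ extends as follows; for $p=q=k$ the exponent is $k$.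

\begin{theorem}\label{thm:rect}
On a $(2p+1)\times(2q+1)$ board, with $g=\gcd(p+1,q+1)$, each $N_v$, and hence also the total number of near-perfect matchings, is divisible by $2^{g-1}$.
\end{theorem}

Section~\ref{sec:sym} derives Theorems~\ref{thm:main} and~\ref{thm:weights} from Theorem~\ref{thm:holes}. Section~\ref{sec:det} writes $N_v$ as a determinant, and Section~\ref{sec:kernel} finds the kernel of the matrix modulo $2$. The two parts of Theorem~\ref{thm:holes} need different arguments: part (a) lifts a kernel vector from modulus $2$ to modulus $4$ (Section~\ref{sec:off}), and part (b) folds the board along its diagonal (Section~\ref{sec:center}). Section~\ref{sec:rect} treats rectangles.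

\medskip
\noindent\textbf{Notation.} Let $\delta_t=(t,t)$ and let $D=\{\delta_1,\dots,\delta_n\}$ be the main diagonal; all its vertices are black. The \emph{transposition} is $\tau(i,j)=(j,i)$ and the \emph{antitransposition} is $\sigma(i,j)=(n+1-j,n+1-i)$, the reflection in the other diagonal. The symmetries of the board are generated by $\tau$ and the reflection $(i,j)\mapsto(i,n+1-j)$. Both preserve the parity of $i+j$, because $n+1$ is even. Hence every symmetry preserves colors and the numbers $N_v$. For $k=0$ Theorem~\ref{thm:holes} holds with $f_0=1$, so in its proof we take $k\ge1$.

\section{Summing over the holes}\label{sec:sym}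

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:weights} from Theorem~\ref{thm:holes}]
Since $f_k$ is odd, $f_k^2\equiv1\pmod8$, so $\omega(o)N_o=2^kf_k^2\,\omega(o)\equiv2^k\omega(o)\pmod{2^{k+3}}$. It remains to consider $\Sigma=\sum_{v\ne o}\omega(v)N_v$. Each term is divisible by $2^{k+1}$. The half-turn $(i,j)\mapsto(n+1-i,n+1-j)$ fixes only $o$, so its orbits on the other black vertices have size $2$. The quarter-turn $(i,j)\mapsto(j,n+1-i)$ has order dividing $4$ and its square is the half-turn, so its orbits away from $o$ have size $4$. If $\omega$ is invariant under one of these rotations, then $\omega(v)N_v$ is constant on its orbits, and $\Sigma$ is divisible by $2\cdot2^{k+1}$ or by $4\cdot2^{k+1}$, respectively. This gives the three congruences.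

For sharpness take $k=1$, where $N_v=4$ at each corner by Example~\ref{ex:three}. Let $\omega$ be the indicator function of one corner, of two opposite corners, or of all four corners. These functions have the three required invariances and $\omega(o)=0$, and the sums are $4=2^{k+1}$, $8=2^{k+2}$ and $16=2^{k+3}$. In each case the congruence fails modulo the next power of $2$.

For $\omega\equiv1$, the third congruence and \eqref{eq:sum} give $a(2k+1)\equiv2^k\pmod{2^{k+3}}$, that is, $a(2k+1)=2^kc_k$ with $c_k\equiv1\pmod 8$. Finally, if $c_k\equiv1\pmod m$ for all $k$, then $m$ divides $c_1-1=8$.
\end{proof}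

\section{The number $N_v$ as a determinant}\label{sec:det}

In this section the board is any $(2p+1)\times(2q+1)$ rectangle and $v=(i,j)$ is a black vertex. Consider a square matrix whose rows are indexed by the white vertices, whose columns are indexed by the black vertices other than $v$, and whose entries vanish at non-adjacent pairs. The nonzero terms in the expansion of its determinant correspond to the perfect matchings of $G\setminus v$. If the entries at adjacent pairs are signs $\pm1$, chosen so that all terms are equal, then the absolute value of the determinant is $N_v$.

Give every horizontal edge the sign $+1$ and every vertical edge in column $c$ the sign $(-1)^c$. The product of the four signs around each unit square is then $-1$. These signs do not yet account for the hole: on the $3\times3$ board with $v=o$, the two matchings of the $8$-cycle differ by a permutation that is a $4$-cycle, of sign $-1$, while the product of the signs along the $8$-cycle is $+1$, so the two terms cancel. We correct this along a cut from $v$ to the left side of the board. If $i<2p+1$, reverse the signs of the edges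
\[
\{(i,c),(i+1,c)\},\qquad 1\le c<j ;
\]
if $v$ is in the last row, reverse nothing. Let $\varepsilon(e)$ be the resulting sign of the edge $e$, and let $K_v$ be the matrix above with entry $\varepsilon(e)$ at each edge $e$.

\begin{lemma}\label{lem:det}
$|\det K_v|=N_v$.
\end{lemma}

\begin{proof}
A perfect matching $M$ of $G\setminus v$ is a bijection $\pi_M$ from white vertices to black vertices other than $v$, and it contributes the term $\operatorname{sgn}(\pi_M)\prod_{e\in M}\varepsilon(e)=\pm1$, where the sign of $\pi_M$ refers to the fixed order of rows and columns. We show that two matchings $M,M'$ contribute the same term. Their union consists of common edges and of disjoint cycles that alternate between $M$ and $M'$. On the $\ell$ white vertices of a cycle $C$ of length $2\ell$, the permutation $\pi_{M'}^{-1}\pi_M$ acts as an $\ell$-cycle, of sign $(-1)^{\ell-1}$, and it fixes the white ends of the common edges. So the two terms differ by the product over all cycles $C$ of $(-1)^{\ell-1}\prod_{e\in C}\varepsilon(e)$, and it suffices to prove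
\begin{equation}\label{eq:cycle}
\prod_{e\in C}\varepsilon(e)=(-1)^{\ell-1}.
\end{equation}

Let $C$ enclose $A$ unit squares and $I$ lattice points. Pick's theorem states that a simple polygon with vertices in $\mathbb Z^2$, with $I$ lattice points inside and $b$ on its boundary, has area $I+b/2-1$. Here $b=2\ell$, so $A=I+\ell-1$. Multiply the sign products of the $A$ enclosed squares before the reversal: each edge inside $C$ occurs twice and each edge of $C$ once, so the sign product of $C$ before the reversal is $(-1)^A$.

Let $\eta=1$ if $v$ is inside $C$ and $\eta=0$ otherwise. Follow the polyline from $v$ to $(i+\frac12,j-\frac12)$ and from there to $(i+\frac12,0)$. It starts off $C$, because $v\notin C$, and it ends outside $C$. Apart from $v$, it meets the edges of the board exactly in the midpoints of the reversed edges, which it crosses transversally. Each crossing of $C$ passes between the inside and the outside, so the number of reversed edges on $C$ is congruent to $\eta$ modulo $2$. Hence $\prod_{e\in C}\varepsilon(e)=(-1)^{A+\eta}$.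

The matching $M$ matches the vertices of $C$ along $C$, and no edge of the board crosses $C$, so $M$ matches the $I-\eta$ vertices of $G\setminus v$ inside $C$ among themselves. Thus $I\equiv\eta$ and $A+\eta\equiv I+\ell-1+\eta\equiv\ell-1\pmod2$, which is \eqref{eq:cycle}.
\end{proof}

Powers of $2$ in a determinant are detected by kernels. For a square integer matrix $K$, let $\bar K$ be its reduction modulo $2$. Its \emph{right kernel} $\{x:\bar Kx=0\}$ and \emph{left kernel} $\{y:y^{T}\bar K=0\}$ over $\mathbb F_2$ have the same dimension, the \emph{corank} of $\bar K$. A vector $u$ lies in the column space of $\bar K$ if and only if $y^{T}u=0$ for all $y$ in the left kernel: the column space is contained in this annihilator, and both have dimension equal to the rank. We also recall the Smith normal form: $K=P\operatorname{diag}(d_1,\dots,d_N)\,Q$, where the $d_s$ are integers and $P,Q$ are integer matrices of determinant $\pm1$, so that $P^{-1}$ and $Q^{-1}$ are integer matrices as well.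

\begin{lemma}\label{lem:smith}
Let $K$ be a square integer matrix and let $r$ be the corank of $\bar K$.
\begin{enumerate}
\item[(a)] $2^r$ divides $\det K$.
\item[(b)] Suppose that $x,u$ are integer vectors with $x\not\equiv0\pmod2$ and $Kx=2u$, and that $y^{T}u\equiv0\pmod2$ for every $y$ in the left kernel of $\bar K$. Then $2^{r+1}$ divides $\det K$.
\end{enumerate}
\end{lemma}

\begin{proof}
Since $P$ and $Q$ are invertible modulo $2$, exactly $r$ of the $d_s$ are even, and $\det K=\pm\prod_s d_s$. This gives (a).

In (b), $u$ modulo $2$ lies in the column space of $\bar K$, so $u\equiv Kz\pmod2$ for an integer vector $z$. Put $x'=x-2z$. Then $x'\not\equiv0\pmod2$ and $Kx'=2(u-Kz)\equiv0\pmod4$. Multiplying by $P^{-1}$ gives $d_s(Qx')_s\equiv0\pmod4$ for all $s$. Some $(Qx')_s$ is odd, because $Q$ is invertible modulo $2$, and for this $s$ we get $4\mid d_s$. Together with the other $r-1$ even entries this gives $2^{r+1}\mid\det K$.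
\end{proof}

\section{The kernel modulo 2}\label{sec:kernel}

We return to the $n\times n$ board. Modulo $2$ the signs disappear. Identify a set of vertices with its indicator function, and call an $\mathbb F_2$-valued function $x$ on vertices \emph{even at} $w$ if the sum of $x$ over the neighbors of $w$ is $0$. The right kernel of $\bar K_v$ consists of the functions on black vertices that vanish at $v$ and are even at every white vertex. The left kernel consists of the functions on white vertices that are even at every black vertex other than $v$.

To find such functions, use the coordinates $d=i-j$ and $s=i+j$. The neighbors in $\mathbb Z^2$ of the point with coordinates $(d,s)$ are the four points $(d\pm1,s\pm1)$, with independent signs. So for a product set in these coordinates, the number of neighbors in the set is a product of two numbers in $\{0,1,2\}$. If both factors of the set are progressions of difference $2$, this product is odd at only four points, the corners of a tilted rectangle, and we place the rectangle so that its corners fall just off the board. For $1\le m\le n$ let $X_m$ be the set of $(i,j)\in\mathbb Z^2$ with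
\[
d\in I_m=\{-(m-1),-(m-3),\dots,m-1\},\qquad s\in J_m=\{m+1,m+3,\dots,2n+1-m\};
\]
see Figure~\ref{fig:X}. For example, $X_1=D$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.5]
\draw[gray] (1,-1) grid (7,-7);
\draw[dashed] (2,0)--(8,-6)--(6,-8)--(0,-2)--cycle;
\foreach \x in {0,1} \foreach \y in {0,...,5}
  \fill ({2-\x+\y},{-1-\x-\y}) circle (5pt);
\begin{scope}[xshift=11cm]
\draw[gray] (1,-1) grid (7,-7);
\draw[dashed] (3,0)--(8,-5)--(5,-8)--(0,-3)--cycle;
\foreach \x in {0,1,2} \foreach \y in {0,...,4}
  \fill ({3-\x+\y},{-1-\x-\y}) circle (5pt);
\end{scope}
\end{tikzpicture}
\caption{The sets $X_2$ (left) and $X_3$ (right) in the $7\times7$ grid, with row $1$ at the top. The only lattice points with an odd number of neighbors in the set are the four corners of the dashed rectangle, and these lie off the board.}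
\label{fig:X}
\end{figure}

\begin{lemma}\label{lem:X}
\begin{enumerate}
\item[(a)] $X_m$ lies on the board and is even at every vertex of $G$.
\item[(b)] $X_m$ meets row $1$ exactly in $(1,m)$, so $X_1,\dots,X_n$ are linearly independent over $\mathbb F_2$. The vertices of $X_m$ are black if $m$ is odd and white if $m$ is even.
\item[(c)] $X_m$ is invariant under $\tau$ and $\sigma$.
\item[(d)] Every $\mathbb F_2$-valued function on the black vertices that is even at all white vertices lies in the span of $X_1,X_3,\dots,X_{2k+1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $d\in I_m$ and $s\in J_m$ we have $2\le s\pm d\le2n$, so $i=(s+d)/2$ and $j=(s-d)/2$ lie between $1$ and $n$. The number of neighbors of $(d,s)$ in $X_m$ is $|\{d-1,d+1\}\cap I_m|\cdot|\{s-1,s+1\}\cap J_m|$. The first factor is odd only for $d=\pm m$ and the second only for $s\in\{m,2n+2-m\}$. The four resulting points $(i,j)$ are $(m,0)$, $(0,m)$, $(n+1,n+1-m)$ and $(n+1-m,n+1)$, none of which is on the board.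

(b) If $i=1$, then $d+s=2$, which together with $d\ge-(m-1)$ and $s\ge m+1$ forces equality in both, that is, $(i,j)=(1,m)$. The color is determined by $s\equiv m+1\pmod2$.

(c) In the coordinates $(d,s)$, the map $\tau$ is $(d,s)\mapsto(-d,s)$ and $\sigma$ is $(d,s)\mapsto(d,2n+2-s)$. The first preserves $I_m$ and the second preserves $J_m$.

(d) Let $x$ be such a function, set to $0$ off the board. For a black vertex $(i+1,j)$ with $i\ge1$, evenness at the white vertex $(i,j)$ gives $x(i+1,j)=x(i-1,j)+x(i,j-1)+x(i,j+1)$. So $x$ is determined by its values on row $1$, which has $k+1$ black vertices. The space of such functions has dimension at most $k+1$, and by (a) and (b) it contains the $k+1$ independent functions $X_m$ with $m$ odd.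
\end{proof}

\begin{lemma}\label{lem:corank}
For every black vertex $v$, the matrix $\bar K_v$ has corank $k$, and its left kernel is spanned by $X_2,X_4,\dots,X_{2k}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:X}, the right kernel consists of the elements of the span of $X_1,X_3,\dots,X_{2k+1}$ that vanish at $v$. Let $v=(i,j)$ have coordinates $(d,s)$, both even, and put $m=|d|+1$, an odd number at most $n$. From $s-|d|=2\min(i,j)\ge2$ and $s+|d|=2\max(i,j)\le2n$ we get $m+1\le s\le 2n+1-m$, so $v\in X_m$. Vanishing at $v$ is therefore a nontrivial linear condition on a space of dimension $k+1$, and the corank is $k$. The left kernel has dimension $k$ and contains the $k$ independent functions $X_2,\dots,X_{2k}$.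
\end{proof}

Lemmas~\ref{lem:det}, \ref{lem:smith}(a) and~\ref{lem:corank} already give $2^k\mid N_v$ for every $v$. They also show that the corank does not distinguish the center from the other holes. To gain one more factor of $2$ for $v\ne o$ we have to work modulo $4$, where the signs matter.

\section{A hole off the center}\label{sec:off}

We apply Lemma~\ref{lem:smith}(b). It needs a vector of the right kernel for which $K_vx$ can be computed exactly, and the simplest candidate is the diagonal $X_1=D$, which is in the right kernel as soon as $v\notin D$.

\begin{example}\label{ex:lift}
Let $k=1$ and $v=(3,1)$; no sign is reversed. Order the white vertices as $(1,2),(2,3),(2,1),(3,2)$ and the black ones as $\delta_1,\delta_2,\delta_3,(1,3)$. Then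
\[
K_v=\begin{pmatrix}1&1&0&1\\0&1&-1&-1\\-1&1&0&0\\0&1&1&0\end{pmatrix},\qquad
x=\begin{pmatrix}1\\-1\\-1\\0\end{pmatrix},\qquad
K_vx=\begin{pmatrix}0\\0\\-2\\-2\end{pmatrix}=2u .
\]
The vector $x$ reduces to $D$ modulo $2$, and its signs are chosen to give $0$ above the diagonal. The vector $u$ is odd exactly at the two white vertices below the diagonal. The left kernel is spanned by $X_2$, the set of all four white vertices, which contains these two; so $X_2^{T}u$ is even. The correction in Lemma~\ref{lem:smith}(b) can be taken to be $z=(0,-1,0,-1)^{T}$, which gives $x'=(1,1,-1,2)^{T}$ and $K_vx'=(4,0,0,0)^{T}$. Since the first entry of $x'$ is $1$, replacing the first column of $K_v$ by $K_vx'$ does not change the determinant, and we see the factor $4=2^{k+1}$.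
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:holes}(a)]
First we move $v$ off the diagonal. If $v=\delta_t$, the reflection $(i,j)\mapsto(i,n+1-j)$ sends it to $(t,n+1-t)$, which is on $D$ only for $t=k+1$, that is, for $v=o$. So for $v\ne o$ we may assume $v\notin D$, and after applying $\tau$ that $v=(i,j)$ with $i>j$. Then $i-j\ge2$, since $v$ is black. The reversed edges $\{(i,c),(i+1,c)\}$ have $c<j\le i-2$, so none of them is incident with $D$.

The white vertices adjacent to $D$ are $(t,t+1)$ and $(t+1,t)$ for $1\le t\le n-1$, and each of these has exactly the neighbors $\delta_t$ and $\delta_{t+1}$ in $D$. Let $x$ be supported on $D$ with values $\pm1$ there. The four vertices $\delta_t,(t,t+1),\delta_{t+1},(t+1,t)$ form a unit square with sign product $-1$, so $K_vx$ vanishes at exactly one of $(t,t+1)$ and $(t+1,t)$ and is $\pm2$ at the other. We choose the signs so that all nonzero entries lie on the same side of $D$: put $x(\delta_1)=1$ and $x(\delta_{t+1})=(-1)^tx(\delta_t)$. The vertex $(t,t+1)$ is joined to $\delta_t$ horizontally and to $\delta_{t+1}$ vertically in column $t+1$, and $(t+1,t)$ is joined to $\delta_t$ vertically in column $t$ and to $\delta_{t+1}$ horizontally. Hence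
\begin{align*}
(K_vx)(t,t+1)&=x(\delta_t)+(-1)^{t+1}x(\delta_{t+1})=0,\\
(K_vx)(t+1,t)&=(-1)^tx(\delta_t)+x(\delta_{t+1})=2(-1)^tx(\delta_t),
\end{align*}
and all other entries of $K_vx$ are $0$. So $K_vx=2u$, where $u$ is congruent modulo $2$ to the indicator function of
\[
\Lambda=\{(t+1,t):1\le t\le n-1\}.
\]

By Lemma~\ref{lem:corank}, the hypothesis of Lemma~\ref{lem:smith}(b) holds if $|X_a\cap\Lambda|$ is even for every even $a$. The antitransposition sends $(t+1,t)$ to $(n-t+1,n-t)$. So it preserves $\Lambda$, and it has no fixed point there, because $t=n-t$ is impossible for odd $n$. It preserves $X_a$ by Lemma~\ref{lem:X}(c). Thus $\sigma$ is an involution without fixed points on $X_a\cap\Lambda$, and $|X_a\cap\Lambda|$ is even. Lemma~\ref{lem:smith}(b) with $r=k$ gives $2^{k+1}\mid\det K_v=\pm N_v$.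
\end{proof}

The hypothesis $v\ne o$ was used only to move $v$ off $D$. The center lies on both diagonals, and in fact in every $X_m$ with $m$ odd, so no single $X_m$ is in the right kernel of $\bar K_o$.

\section{The hole at the center}\label{sec:center}

Divisibility arguments do not produce a square, so for $v=o$ we count directly. We cut the board along $D$ and fold one half onto the other. This writes $N_o$ as a sum of products, one for each way to share the diagonal vertices between the two halves; an exchange argument then reduces the sum to a single product, and the reflection $\sigma$ shows that its two factors are equal.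

Let $U=\{(i,j):j>i\}$ and $L=\{(i,j):j<i\}$ be the parts of the board above and below $D$. Along an edge $d=i-j$ changes by $1$, so no edge joins $U$ to $L$ and no edge joins two vertices of $D$. For $S\subseteq D$ let $f(S)$ be the number of perfect matchings of the subgraph induced by $U\cup S$. Let $D'=D\setminus\{o\}$, and \emph{rank} the vertices of $D'$ by $1,\dots,2k$ along the diagonal: $\delta_t$ has rank $t$ for $t\le k$ and rank $t-1$ for $t\ge k+2$. Let $A$ and $B$ be the sets of vertices of odd and of even rank. The map $\sigma$ preserves $d$, hence $U$, and sends $\delta_t$ to $\delta_{n+1-t}$, hence rank $\rho$ to rank $2k+1-\rho$. So $\sigma$ exchanges $A$ and $B$, and $f(A)=f(B)$. Put $f_k=f(A)$.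

\begin{proposition}\label{prop:square}
$N_o=2^kf_k^2$.
\end{proposition}

For $k=1$ the argument is visible on the $8$-cycle. Folding either of its two matchings gives the path $\delta_1,(1,2),(1,3),(2,3),\delta_3$, whose edges come alternately from the upper and the lower half. The two matchings differ in which half supplies the first edge, and exactly one of them matches $\delta_1$, the vertex of odd rank, upward.

\begin{proof}
A perfect matching of $G\setminus o$ matches each vertex of $D'$ into $U$ or into $L$; let $S$ and $T$ be the two sets of diagonal vertices so obtained. The matching splits into a perfect matching $M_1$ of $U\cup S$ and a perfect matching of $L\cup T$, which $\tau$ carries to a perfect matching $M_2$ of $U\cup T$. This is reversible, so $N_o$ is the number of pairs $(M_1,M_2)$ of perfect matchings of $U\cup S$ and $U\cup T$, over all partitions $D'=S\sqcup T$.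

Consider $M_1\cup M_2$ as a multigraph (Figure~\ref{fig:fold}). Each vertex of $U$ lies on one edge of $M_1$ and one edge of $M_2$, and each of the $2k$ vertices of $D'$ has degree $1$. So there are exactly $k$ path components, which join the vertices of $D'$ in pairs and have their inner vertices in $U$; the other components are cycles and double edges. We need two facts about each path $P$.

\emph{One end of $P$ is in $S$ and the other is in $T$.} Both ends are black, so $P$ has an even number of edges. The edges alternate between $M_1$ and $M_2$, so one end edge is in $M_1$ and the other in $M_2$.

\emph{One end of $P$ is in $A$ and the other is in $B$.} Drawn in the plane, each path lies in the half-plane $j\ge i$ and touches the line $j=i$ only at its ends. So $P$ and its mirror image $\tau(P)$ form a simple closed polygon that meets the line only at the two ends of $P$ and crosses it there. The points of the line between the ends of $P$ are inside this polygon and the other points are outside. Another path $P'$ is disjoint from $P$, and from $\tau(P)$ as well, so by the Jordan curve theorem its ends are both inside or both outside. Hence the vertices of $D'$ between the ends of $P$ are paired up by paths,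 their number is even, and the ranks of the ends of $P$ differ by an odd number.

Interchanging the $M_1$-edges and the $M_2$-edges along a path $P$ gives another pair of the same kind, with the same union, in which the two ends of $P$ have changed sides between $S$ and $T$. Call two pairs equivalent if one arises from the other by interchanging along some subset of the $k$ paths. Different subsets give different sets $S$, so each class has $2^k$ elements, and $S$ runs over all choices of one end from each path. By the second fact exactly one such choice is $S=A$, $T=B$. So the number of classes is $f(A)f(B)=f_k^2$.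
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\foreach \w in {0,7} {
  \draw[gray,dotted] ({\w+0.6},-0.6)--({\w+5.4},-5.4);
  \foreach \y in {1,...,4} \foreach \x in {\y,...,5} \fill ({\w+\x},-\y) circle (2pt);
  \fill ({\w+5},-5) circle (2pt);
  \foreach \y/\z in {1/1,2/2,3/o,4/3,5/4} \node[below left] at ({\w+\y},-\y) {$\z$};
}
\draw[very thick] (1,-1)--(2,-1) (3,-1)--(3,-2) (4,-1)--(5,-1) (4,-2)--(5,-2)
  (4,-2.92)--(5,-2.92) (4,-4)--(5,-4);
\draw[very thick,dashed] (2,-1)--(3,-1) (2,-2)--(3,-2) (4,-1)--(4,-2) (5,-1)--(5,-2)
  (4,-3.08)--(5,-3.08) (5,-4)--(5,-5);
\draw[very thick] (8,-1)--(9,-1) (10,-1)--(11,-1) (12,-1)--(12,-2) (12,-3)--(12,-4)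
  (11,-4)--(11,-3) (11,-2)--(10,-2);
\draw[very thick,dashed] (9,-1)--(10,-1) (11,-1)--(12,-1) (12,-2)--(12,-3) (12,-4)--(12,-5)
  (11,-3)--(11,-2) (10,-2)--(9,-2);
\end{tikzpicture}
\caption{Two perfect matchings of the $5\times5$ grid without its center $o$, folded along the diagonal. Solid edges come from the upper half and dashed edges from the reflected lower half. The diagonal vertices other than $o$ carry their ranks; each path joins an odd rank to an even rank.}
\label{fig:fold}
\end{figure}

\begin{example}\label{ex:five}
Let $k=2$, so $A=\{\delta_1,\delta_4\}$. In $U\cup A$ the vertex $\delta_1$ must be matched to $(1,2)$. Let $R$ be the block of rows $1,2$ and columns $3,4,5$, which has $3$ perfect matchings. If $\delta_4$ is matched to $(3,4)$, then $(4,5)$ is matched to $(3,5)$ and $R$ remains: $3$ matchings. If $\delta_4$ is matched to $(4,5)$, then either $(3,4)$ and $(3,5)$ are matched to each other and $R$ remains, or both are matched upward and the rest is forced: $3+1$ matchings. So $f_2=7$ and $N_o=4\cdot49=196$. In particular $f_k$ itself need not be $1$ modulo $8$.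
\end{example}

It remains to show that $f_k$ is odd. This is again a question about a kernel modulo $2$, now for half of the board, and we answer it by unfolding kernel vectors to the whole board.

\begin{proposition}\label{prop:odd}
$f_k$ is odd.
\end{proposition}

\begin{proof}
The set $U$ has $n(n-1)/2=k(2k+1)$ vertices. No white vertex is on $D$ and $\tau$ exchanges $U$ and $L$, so $U$ contains half of the white vertices, $k(k+1)$, and therefore $k^2$ black ones. With $|A|=k$, the graph on $U\cup A$ has $k(k+1)$ vertices of each color. Let $C$ be its $0$-$1$ adjacency matrix with white rows and black columns. The nonzero terms of $\det C$ are $\pm1$ and correspond to perfect matchings, so $f_k\equiv\det C\pmod2$. We show that the right kernel of $\bar C$ is zero.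

Let $x$ be in this kernel, an $\mathbb F_2$-valued function on the black vertices of $U\cup A$. Extend it by $0$ to $B\cup\{o\}$, and then to the black vertices of $L$ by $x(\tau(w))=x(w)$. A white vertex of $U$ has all its neighbors in $U\cup D$, and those in $B\cup\{o\}$ contribute $0$, so the extension is even there. Since it is invariant under $\tau$, it is even at the white vertices of $L$ too. By Lemma~\ref{lem:X}(d),
\[
x=\sum_{r=1}^{k+1}\gamma_rX_{2r-1},\qquad\gamma_r\in\mathbb F_2 .
\]
By Lemma~\ref{lem:X}(c), $x$ is then invariant under $\sigma$, a symmetry that we did not impose. As $x$ vanishes on $B$ and $\sigma$ exchanges $A$ and $B$, it vanishes on $A$, and so on all of $D$. Now $\delta_t$ has $d=0$ and $s=2t$, so $\delta_t\in X_{2r-1}$ if and only if $r\le t\le n+1-r$. For $1\le t\le k+1$ this gives $0=x(\delta_t)=\gamma_1+\dots+\gamma_t$. Hence all $\gamma_r$ vanish, $x=0$, and $\det C$ is odd.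
\end{proof}

Propositions~\ref{prop:square} and~\ref{prop:odd} prove Theorem~\ref{thm:holes}(b). With Sections~\ref{sec:sym} and~\ref{sec:off}, the proofs of Theorems~\ref{thm:main}, \ref{thm:holes} and~\ref{thm:weights} are complete.

\section{Rectangles}\label{sec:rect}

By Lemmas~\ref{lem:det} and~\ref{lem:smith}(a) it suffices to find $g-1$ independent vectors in the left kernel of $\bar K_v$. The $(2p+1)\times(2q+1)$ board is framed by the lines $i=0$, $i=2p+2$, $j=0$, $j=2q+2$, and $h=2g=\gcd(2p+2,2q+2)$ is the side of the largest square that divides this frame into a grid of equal squares. We take the functions $X_a$ for the interior of one such square and repeat them by reflection in the dividing lines.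

\begin{proof}[Proof of Theorem~\ref{thm:rect}]
For even $a$ with $2\le a\le h-2$, let $X_a$ be the function of Section~\ref{sec:kernel} for the $(h-1)\times(h-1)$ board, extended by $0$ to the other lattice points of $[0,h]^2$. There are $g-1$ such $a$. Let $\varphi:\mathbb Z\to\{0,1,\dots,h\}$ be the $2h$-periodic map with $\varphi(i)=|i|$ for $|i|\le h$. It has the following properties: $\varphi(i)\equiv i\pmod2$; if $h\mid i$, then $\varphi(i)\in\{0,h\}$ and $\varphi(i-1)=\varphi(i+1)$; if $h\nmid i$, then $1\le\varphi(i)\le h-1$ and $\{\varphi(i-1),\varphi(i+1)\}=\{\varphi(i)-1,\varphi(i)+1\}$. Define $\hat X_a(i,j)=X_a(\varphi(i),\varphi(j))$ on $\mathbb Z^2$. It vanishes when $h\mid i$ or $h\mid j$.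

We claim that $\hat X_a$ is even at every point $(i,j)$ of $\mathbb Z^2$. If $h\nmid i$ and $h\nmid j$, the four neighbors of $(i,j)$ fold onto the four neighbors of $(\varphi(i),\varphi(j))$, a vertex of the small board; the neighbors off the small board carry the value $0$, so the claim is Lemma~\ref{lem:X}(a). If $h\mid i$, the neighbors $(i,j\pm1)$ carry the value $0$ and the neighbors $(i\pm1,j)$ carry equal values. If $h\mid j$, the same holds with the coordinates exchanged.

Since $h$ divides $2p+2$ and $2q+2$, the function $\hat X_a$ vanishes on the four lines of the frame. So its restriction to the board is even at every vertex of the board. The restrictions are supported on white vertices, because $a$ is even and $\varphi$ preserves parity, so they lie in the left kernel of $\bar K_v$ for every black $v$. They are independent, because on the block $[1,h-1]^2$, which is contained in the board, they agree with the independent functions $X_a$. Hence $\bar K_v$ has corank at least $g-1$, and $2^{g-1}$ divides $\det K_v=\pm N_v$.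
\end{proof}

\begin{thebibliography}{1}
\bibitem{BG} Seok Hyun Byun and Wayne Goddard, \emph{A Note on One-Hole Domino Tilings of Squares and Rectangles}, arXiv:2502.05918 (2025).
\end{thebibliography}
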